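\title{Hereditary equality of domination and exponential domination has no finite forbidden subgraph characterization}

\begin{abstract}
Henning, J\"ager and Rautenbach conjectured that the graphs all of whose induced subgraphs $H$ have domination number $\gamma(H)$ equal to their exponential domination number $\gamma_e(H)$ are characterized by finitely many forbidden induced subgraphs. We disprove this conjecture. For every $m\ge 2$ we construct a graph $G_m$ on $3m+3$ vertices with $\gamma(G_m)=3$ and $\gamma_e(G_m)=2$, all of whose proper induced subgraphs satisfy $\gamma=\gamma_e$. The conjecture fails even for graphs whose vertex set is a union of three cliques, while the equality holds throughout when the independence number is at most two. We also determine the decay factors $\lambda<1$, in place of $\frac12$, for which the same graphs serve, and we settle the case $\lambda=1$.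
\end{abstract}

\section{Introduction}

All graphs are finite, simple and undirected, and the length of a path is its number of edges. A set $D\subseteq V(G)$ is a \emph{dominating set} of a graph $G$ if every vertex outside $D$ has a neighbor in $D$. The \emph{domination number} $\gamma(G)$ is the minimum order of a dominating set.

In exponential domination a vertex of $D$ also helps vertices that are farther away, but its influence halves with every further edge and does not pass through other vertices of $D$. For $u\in V(G)\setminus D$ and $v\in D$, let $\operatorname{dist}_{(G,D)}(u,v)$ be the minimum length of a path between $u$ and $v$ that has no internal vertex in $D$, and let it be $\infty$ if there is no such path. The \emph{weight} of $u$ is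
\begin{equation}\label{eq:weight}
w_{(G,D)}(u)=\sum_{v\in D}\Bigl(\frac12\Bigr)^{\operatorname{dist}_{(G,D)}(u,v)-1},
\end{equation}
where terms with infinite distance contribute $0$. The set $D$ is an \emph{exponential dominating set} if $w_{(G,D)}(u)\ge1$ for every $u\in V(G)\setminus D$, and the \emph{exponential domination number} $\gamma_e(G)$ is the minimum order of such a set. A neighbor in $D$ contributes $1$ on its own, so dominating sets are exponential dominating and $\gamma_e\le\gamma$. The inequality is strict exactly when pooling the influence of distant vertices saves something. We call a graph $H$ \emph{bad} if $\gamma_e(H)<\gamma(H)$, and \emph{minimal bad} if it is bad and none of its proper induced subgraphs is.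

Consider the path $P_7$ and the cycle $C_7$, with vertices $x_1,\dots,x_7$ in order. A vertex dominates at most three vertices, so $\gamma\ge3$. The set $\{x_2,x_6\}$ dominates every vertex except $x_4$, which receives weight $\frac12+\frac12$. Both graphs are therefore bad. They are minimal bad: the components of a proper induced subgraph are paths on at most six vertices, these have domination number at most $2$, and a graph whose components have domination number at most $2$ is never bad (Lemma~\ref{lem:basic}).

The graphs without a bad induced subgraph form a class that is closed under taking induced subgraphs, and it is natural to describe such a class by what it excludes. For a set $\mathcal F$ of graphs, $G$ is \emph{$\mathcal F$-free} if no induced subgraph of $G$ is isomorphic to a member of $\mathcal F$. Henning, J\"ager and Rautenbach \cite{HJR} posed the following.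

\begin{quote}
\textbf{Conjecture.} There is a finite set $\mathcal F$ of graphs such that, for every graph $G$, the equality $\gamma(H)=\gamma_e(H)$ holds for all induced subgraphs $H$ of $G$ if and only if $G$ is $\mathcal F$-free.
\end{quote}

The example above suggests a positive answer. The simplest reason for a class to need infinitely many forbidden induced subgraphs is that long cycles must be excluded one by one, as for forests. Here that cannot happen, because every cycle on at least eight vertices contains an induced $P_7$. Moreover, shortest paths are induced, so in a $P_7$-free graph all finite distances in \eqref{eq:weight} are at most $5$ and only the five contributions $1,\frac12,\dots,\frac1{16}$ occur. There seems to be little room for arbitrarily large minimal bad graphs. The room is in the complement: our graphs have diameter $2$, and it is their complements that contain a long induced cycle.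

Let $m\ge2$ and $n=3m$. The graph $G_m$ has $n+3$ vertices: the \emph{rim vertices} $v_j$, $j\in\mathbb Z_n$, and the \emph{hubs} $h_0,h_1,h_2$. Since $3$ divides $n$, the residue of $j\in\mathbb Z_n$ modulo $3$ is well defined; we call it the \emph{class} of $v_j$. The edges of $G_m$ are
\begin{itemize}
\item $v_jv_k$ for all $j\ne k$ with $k\ne j\pm1$, so that the rim induces the complement $\overline{C_n}$ of a cycle;
\item $h_0h_1$, $h_0h_2$ and $h_1h_2$;
\item $h_iv_j$ exactly when $j\equiv i\pmod 3$.
\end{itemize}

\begin{theorem}\label{thm:main}
For every $m\ge2$ we have $\gamma(G_m)=3$ and $\gamma_e(G_m)=2$, and $\gamma(H)=\gamma_e(H)$ for every proper induced subgraph $H$ of $G_m$.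
\end{theorem}

\begin{corollary}\label{cor:main}
The conjecture is false: no finite set $\mathcal F$ as in the conjecture exists.
\end{corollary}

The conjecture already fails for very dense graphs. Recall that the \emph{independence number} $\alpha(G)$ is the maximum order of a set of pairwise nonadjacent vertices. In a partition of the vertex set into cliques we allow empty parts.

\begin{theorem}\label{thm:alpha}
\leavevmode
\begin{enumerate}
\item[(i)] Every graph $G$ with $\alpha(G)\le2$ satisfies $\gamma(H)=\gamma_e(H)$ for all induced subgraphs $H$.
\item[(ii)] The conjecture fails within the class of graphs $G$ with $\alpha(G)\le3$, and even within the class of graphs whose vertex set can be partitioned into three cliques. That is, for neither class is there a finite set $\mathcal F$ for which the equivalence in the conjecture holds for all $G$ in the class.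
\end{enumerate}
\end{theorem}

The constant $\frac12$ and the blocking of paths by $D$ are two choices made in the definition, and one may ask how much depends on them. Let $\lambda\in(0,1]$. Replacing $\frac12$ by $\lambda$ in \eqref{eq:weight} defines \emph{$\lambda$-dominating sets} and their minimum order $\gamma_\lambda$, so that $\gamma_e=\gamma_{1/2}$. Replacing in addition $\operatorname{dist}_{(G,D)}$ by the ordinary distance in $G$ defines the \emph{porous} variant $\gamma^*_\lambda$. Infinite distances contribute $0$ in all cases.

\begin{theorem}\label{thm:lambda}
Let $\lambda\in(0,1]$ and let $\gamma'$ be $\gamma_\lambda$ or $\gamma^*_\lambda$.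
\begin{enumerate}
\item[(i)] If $\frac12\le\lambda<1$, then every $G_m$ with $m\ge2$ satisfies $\gamma'(G_m)=2<3=\gamma(G_m)$, and $\gamma'(H)=\gamma(H)$ for every proper induced subgraph $H$ of $G_m$. Hence the class of graphs all of whose induced subgraphs satisfy $\gamma'=\gamma$ has no characterization by finitely many forbidden induced subgraphs.
\item[(ii)] If $\lambda<\frac12$, then $\gamma'(H)=\gamma(H)$ for every induced subgraph $H$ of every $G_m$. So the range of $\lambda<1$ for which this family works is exactly $[\frac12,1)$.
\item[(iii)] If $\lambda=1$, then $\gamma'(H)=\gamma(H)$ for all induced subgraphs $H$ of $G$ if and only if $G$ is $\{P_4,C_4\}$-free.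
\end{enumerate}
\end{theorem}

Section~\ref{sec:weights} contains everything that the proofs need about weights. After it, the problem concerns ordinary domination only: Section~\ref{sec:rook} restates it in the complement and solves it by hand for $G_2$, and Section~\ref{sec:Gm} treats all $G_m$. Sections~\ref{sec:alpha} and~\ref{sec:one} prove Theorem~\ref{thm:alpha} and Theorem~\ref{thm:lambda}(iii).

\section{Weights and minimal bad graphs}\label{sec:weights}

Throughout this section $\lambda\in(0,1]$ and $\gamma'$ is $\gamma_\lambda$ or $\gamma^*_\lambda$; a reader interested in Theorem~\ref{thm:main} alone may take $\gamma'=\gamma_e$. We call $D$ \emph{feasible} if every vertex outside $D$ has weight at least $1$ in the sense that defines $\gamma'$. The terms \emph{$\gamma'$-bad} and \emph{minimal $\gamma'$-bad} are defined as in the introduction, with $\gamma'$ in place of $\gamma_e$. The graph without vertices has $\gamma=\gamma'=0$ and is not $\gamma'$-bad.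

\begin{lemma}\label{lem:basic}
Let $H$ be a graph with components $K_1,\dots,K_c$.
\begin{enumerate}
\item[(a)] $c\le\gamma'(H)\le\gamma(H)$.
\item[(b)] $\gamma(H)=\sum_i\gamma(K_i)$ and $\gamma'(H)=\sum_i\gamma'(K_i)$.
\item[(c)] If $\lambda<1$ and $\gamma'(H)=1$, then $\gamma(H)=1$.
\item[(d)] If $\lambda<1$ and $\gamma(K_i)\le2$ for all $i$, then $\gamma'(H)=\gamma(H)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A neighbor in $D$ contributes $\lambda^0=1$, so dominating sets are feasible. The vertices of a component that misses $D$ have weight $0$, so a feasible set meets every component.

(b) Let $D\subseteq V(H)$ and let $u\notin D$ lie in $K_i$. Every path that starts at $u$ stays in $K_i$. So the neighbors and the weight of $u$ are the same for $(H,D)$ as for $(K_i,D\cap V(K_i))$. Hence $D$ is dominating, or feasible, in $H$ if and only if $D\cap V(K_i)$ has this property in $K_i$ for every $i$.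

(c) Let $\{v\}$ be feasible and $u\ne v$. The weight of $u$ is the single term $\lambda^{d-1}$, where $d\ge1$ is the distance from $u$ to $v$. As $\lambda<1$, this term is at least $1$ only if $d=1$. So $v$ is adjacent to all other vertices.

(d) By (b) it suffices to treat one component $K$. By (a), $1\le\gamma'(K)\le\gamma(K)\le2$, so $\gamma'(K)<\gamma(K)$ would mean $\gamma'(K)=1$ and $\gamma(K)=2$, which (c) excludes.
\end{proof}

So for $\lambda<1$ the first values that a $\gamma'$-bad graph can have are $\gamma'=2$ and $\gamma=3$. The next lemma shows when two vertices can do the work of three, and it is the only place where the threshold $\frac12$ enters. A graph has \emph{diameter at most $2$} if any two distinct nonadjacent vertices have a common neighbor.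

\begin{lemma}\label{lem:pairs}
Let $H$ be a graph and $D=\{x,y\}$ a set of two vertices of $H$.
\begin{enumerate}
\item[(a)] If $\lambda\ge\frac12$ and $H$ has diameter at most $2$, then $D$ is feasible.
\item[(b)] If $\lambda<\frac12$ and $D$ is feasible, then $D$ is dominating.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $u\notin D$. If $u$ has a neighbor in $D$, its weight is at least $1$. So let $u$ be adjacent to neither $x$ nor $y$. Then both distances from $u$ are at least $2$, and the weight of $u$ is at most $2\lambda$. For $\lambda<\frac12$ and feasible $D$ there is thus no such $u$, which is (b). In the situation of (a), $u$ is joined to each of $x$ and $y$ by a path of length $2$. The internal vertex of such a path is a neighbor of $u$, so it is not in $D$, and the path is not blocked. Both distances equal $2$ in either variant, and the weight of $u$ is $2\lambda\ge1$.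
\end{proof}

Finally we record why infinitely many minimal bad graphs refute the conjecture. A class of graphs is \emph{hereditary} if it is closed under isomorphism and under taking induced subgraphs.

\begin{lemma}\label{lem:obstruction}
Let $\mathcal C$ be a hereditary class and $\mathcal F$ a set of graphs such that a graph in $\mathcal C$ has no $\gamma'$-bad induced subgraph if and only if it is $\mathcal F$-free. Then every minimal $\gamma'$-bad graph in $\mathcal C$ is isomorphic to a member of $\mathcal F$. In particular, $\mathcal F$ is infinite if $\mathcal C$ contains minimal $\gamma'$-bad graphs of arbitrarily large order.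
\end{lemma}

\begin{proof}
Let $G\in\mathcal C$ be minimal $\gamma'$-bad. Then $G$ is not $\mathcal F$-free, so it has an induced subgraph $F$ that is isomorphic to a member of $\mathcal F$. As $\mathcal C$ is hereditary, $F\in\mathcal C$. The graph $F$ is an induced subgraph of itself, so it is not $\mathcal F$-free, and hence it has a $\gamma'$-bad induced subgraph. By the minimality of $G$ this subgraph is $G$, and so $F=G$.
\end{proof}

These lemmas leave a task in which weights no longer appear. It suffices to find arbitrarily large graphs $G$ of diameter $2$ with $\gamma(G)=3$ in which every connected proper induced subgraph has domination number at most $2$. Such a graph is bad by Lemma~\ref{lem:pairs}(a) and minimal bad by Lemma~\ref{lem:basic}(d).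

\section{The complement, and the $3\times3$ rook's graph}\label{sec:rook}

The condition $\gamma\ge3$ says that certain vertices are \emph{not} adjacent. In the complement it becomes a positive condition.

\begin{lemma}\label{lem:complement}
Let $H$ be a graph with at least two vertices. Then $\gamma(H)\ge3$ if and only if
\begin{enumerate}
\item[(P)] any two distinct vertices have a common neighbor in $\overline H$.
\end{enumerate}
Moreover, $H$ has no isolated vertex if and only if
\begin{enumerate}
\item[(C)] no vertex is adjacent in $\overline H$ to all other vertices.
\end{enumerate}
\end{lemma}

\begin{proof}
A set $\{p,q\}$ of two vertices fails to dominate $H$ exactly when some $r\notin\{p,q\}$ is adjacent in $H$ to neither, that is, adjacent in $\overline H$ to both. So (P) says that no set of two vertices dominates. This is equivalent to $\gamma(H)\ge3$, because a dominating set of one vertex stays dominating when a second vertex is added. The second statement is the definition of the complement.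
\end{proof}

Property (P) acts as a closure rule. Suppose that two vertices $p,q$ of a graph $G$ have exactly one common neighbor $r$ in $\overline G$. Then every induced subgraph $H$ of $G$ with $\gamma(H)\ge3$ that contains $p$ and $q$ also contains $r$; we say that $p$ and $q$ \emph{force} $r$. A graph with enough forcing pairs cannot lose a vertex without losing $\gamma\ge3$. The graph $G_2$ shows how this works.

\begin{example}\label{ex:rook}
Write the vertices of $G_2$ in the array
\[
\begin{array}{ccc}
h_0&h_1&h_2\\
v_0&v_4&v_2\\
v_3&v_1&v_5
\end{array}
\]
The columns are the classes together with their hubs. Two rim vertices are adjacent when their cyclic distance is $2$ (same row) or $3$ (same column). So two vertices are adjacent exactly when they share a row or a column: $G_2$ is the rook's graph $K_3\,\square\,K_3$ of the $3\times3$ board. From now on we name cells $(r,c)$ with $r,c\in\{1,2,3\}$, and we use that permuting rows, permuting columns and transposing are automorphisms.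

Two cells leave a row and a column free, and the cell where these cross is not dominated; one full row dominates. So $\gamma(G_2)=3$. Nonadjacent cells $(r,c)$ and $(r',c')$ have the common neighbor $(r,c')$, so the diameter is $2$.

Let $S$ be a set of cells that induces a subgraph $H$ with $\gamma(H)\ge3$ and without isolated vertices. We show that $S$ is the whole board. By (P), for any two cells of $S$ there is a cell of $S$ that shares a row or column with neither. If the two cells lie in different rows and different columns, there is only one candidate, the cell in the third row and third column, and it is forced. Since $H$ has an edge, we may assume $(1,1),(1,2)\in S$. Property (P) gives a cell of $S$ in column $3$ outside row $1$, say $(3,3)$. Now $(1,1)$ and $(3,3)$ force $(2,2)$, while $(1,2)$ and $(3,3)$ force $(2,1)$.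

At this point forcing stalls. The five cells found so far induce a $4$-cycle together with the isolated vertex $(3,3)$, a graph with domination number $2+1=3$. Here the second hypothesis is needed: $(3,3)$ is not isolated in $H$, so $S$ contains one of the four remaining cells, and by symmetry we may take it to be $(3,1)$. Then $(3,1)$ and $(1,2)$ force $(2,3)$; next $(3,1)$ and $(2,2)$ force $(1,3)$; and $(1,3)$ and $(2,1)$ force $(3,2)$. All nine cells lie in $S$.
\end{example}

\section{The graphs $G_m$}\label{sec:Gm}

To obtain large examples we want forcing to run along a long cycle of the complement. Take a cycle $v_0v_1\cdots v_{n-1}v_0$ and add a few pairwise nonadjacent vertices, the hubs, to repair (P). Two cycle vertices that are far apart need a hub as a common neighbor, so hubs should see most of the cycle. A hub $h$ and a cycle vertex $v_j$ have at most two common neighbors, $v_{j-1}$ and $v_{j+1}$, and they force one of these if $h$ misses the other. So every cycle vertex should be missed by some hub. If each cycle vertex is missed by exactly one hub, then two cycle vertices rule out at most two hubs, and three hubs suffice. No hub may miss both $v_{j-1}$ and $v_{j+1}$, since otherwise (P) fails for that hub and $v_j$; letting the missing hub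 depend on $j$ modulo $3$ ensures this.

This describes $J_m=\overline{G_m}$. In $J_m$ the rim induces the cycle $C_n=v_0v_1\cdots v_{n-1}v_0$, the hubs are pairwise nonadjacent, and $h_i$ is adjacent to $v_j$ if and only if $j\not\equiv i\pmod3$; see Figure~\ref{fig:J3}. We read the index of a hub modulo $3$, so that $h_j$ is the one hub not adjacent to $v_j$ in $J_m$. The map $v_j\mapsto v_{j+1}$, $h_i\mapsto h_{i+1}$ is an automorphism of $J_m$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6.5mm}]
\foreach \x in {0,3,6} \node[fill=black!20] (v\x) at ({90-40*\x}:2.1) {$v_{\x}$};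
\foreach \x in {1,2,4,5,7,8} \node (v\x) at ({90-40*\x}:2.1) {$v_{\x}$};
\node (h) at (0,0) {$h_0$};
\foreach \x/\y in {0/1,1/2,2/3,3/4,4/5,5/6,6/7,7/8,8/0} \draw (v\x)--(v\y);
\foreach \x in {1,2,4,5,7,8} \draw (h)--(v\x);
\end{tikzpicture}
\caption{The complement $J_3$ of $G_3$ with the hubs $h_1$ and $h_2$ omitted. The rim is a $9$-cycle, and $h_0$ is adjacent to all rim vertices except the shaded ones, whose index is divisible by $3$. The neighborhoods of $h_1$ and $h_2$ arise by rotating one and two steps clockwise, and the three hubs are pairwise nonadjacent. The only common neighbor of $h_0$ and $v_2$ is $v_1$, because $v_3$ is shaded.}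
\label{fig:J3}
\end{figure}

\begin{proposition}\label{prop:parameters}
For every $m\ge2$ the graph $G_m$ has domination number $3$ and diameter $2$.
\end{proposition}

\begin{proof}
The three hubs dominate $G_m$, since $v_j$ is adjacent to $h_j$ in $G_m$. For $\gamma(G_m)\ge3$ we verify (P), that is, we find common neighbors in $J_m$.
\begin{itemize}
\item For $v_j$ and $v_k$, choose $i\in\{0,1,2\}$ with $i\not\equiv j$ and $i\not\equiv k$. Then $h_i$ is adjacent to both.
\item For $h_i$ and $v_j$, the vertices $v_{j-1}$ and $v_{j+1}$ have different classes, so one of them is not of class $i$. It is adjacent to both.
\item For two hubs, any rim vertex of the third class is adjacent to both.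
\end{itemize}
For the diameter we work in $G_m$, where the nonadjacent pairs are the edges of $J_m$. If $j\not\equiv i$, then $h_j$ is a hub different from $h_i$, and it is adjacent in $G_m$ to both $h_i$ and $v_j$. For $v_j$ and $v_{j+1}$ take $v_{j+3}$: since $n\ge6$, its cyclic distances to $v_j$ and $v_{j+1}$ are $3$ and $2$, so it is adjacent in $G_m$ to both. As $G_m$ is not complete, its diameter is $2$.
\end{proof}

The next proposition is the core of the paper.

\begin{proposition}\label{prop:rigid}
Let $m\ge2$ and let $H$ be an induced subgraph of $G_m$ with $\gamma(H)\ge3$ and without isolated vertices. Then $H=G_m$.
\end{proposition}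

\begin{proof}
Let $S=V(H)$. Then $|S|\ge\gamma(H)\ge3$, and $\overline H=J_m[S]$ has properties (P) and (C) of Lemma~\ref{lem:complement}. From now on adjacency refers to $J_m$. Let $U$ be the set of hubs and $R$ the set of rim vertices in $S$. We use two facts. First, (P) applied to the ends of an edge shows that every edge of $J_m[S]$ lies in a triangle of $J_m[S]$, while the rim alone contains no triangle because $n\ge6$. Second, we have the following forcing rule:
\begin{equation}\label{eq:force}
\text{if } \varepsilon\in\{1,-1\},\ v_j\in S \text{ and } h_{j+\varepsilon}\in S, \text{ then } v_{j-\varepsilon}\in S.
\end{equation}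
Indeed, a common neighbor of $h_{j+\varepsilon}$ and $v_j$ is a rim vertex, because hubs have no other neighbors. So it is $v_{j-1}$ or $v_{j+1}$, and it is not $v_{j+\varepsilon}$, which $h_{j+\varepsilon}$ misses. (For $m=2$ this is the forcing of the third cell in Example~\ref{ex:rook}.) The rule is available only for hubs in $S$, so we distinguish cases by $|U|$. With all three hubs the rule sweeps out the rim, and we must show that fewer hubs are impossible.

\emph{Three hubs.} The hubs have no common neighbors among themselves, so (P) gives $R\ne\emptyset$. If $v_j\in R$, then \eqref{eq:force} applies with both signs and gives $v_{j-1},v_{j+1}\in R$. So $R$ is a nonempty set that contains the cyclic neighbors of each of its vertices. Hence $R$ is the whole rim and $S=V(G_m)$.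

\emph{No hub.} Two vertices of $S$ have a common neighbor, so $J_m[S]$ has an edge and hence a triangle. This triangle lies in the rim, which is impossible.

\emph{One hub.} Let $U=\{h\}$. By (C), some $v\in R$ is not adjacent to $h$. By (P), $v$ and $h$ have a common neighbor $u\in R$. The rim edge $uv$ lies in a triangle of $J_m[S]$. Its third vertex is not a rim vertex, so it is $h$; but $h$ is not adjacent to $v$. This is a contradiction.

\emph{Two hubs.} The rotation automorphism permutes the three pairs of hubs cyclically, so we may assume $U=\{h_0,h_1\}$. For $v_j\in R$, rule \eqref{eq:force} now gives the following.
\begin{enumerate}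
\item[(a)] If $j\equiv2$, then $h_{j+1}=h_0$ and $h_{j-1}=h_1$, so $v_{j-1},v_{j+1}\in R$.
\item[(b)] If $j\equiv0$, then $h_{j+1}=h_1$, so $v_{j-1}\in R$, and this vertex has class $2$.
\item[(c)] If $j\equiv1$, then $h_{j-1}=h_0$, so $v_{j+1}\in R$, and this vertex has class $2$.
\end{enumerate}
Call $\{v_{j-1},v_j,v_{j+1}\}$ with $j\equiv2$ the \emph{block} with center $v_j$. By (a)--(c), $R$ is the union of the blocks whose centers lie in $R$. There is at least one such block, because $h_0$ and $h_1$ have a common neighbor in $S$ by (P). Forcing yields nothing more: it never leads from one block to the next. We need a pair of vertices for which the absent hub $h_2$ is missed, and this is a pair of classes $1$ and $0$.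

Let $v_j$ and $v_k$ be centers of blocks in $R$. Then $v_{j-1}$ has class $1$ and $v_{k+1}$ has class $0$, and both lie in $R$. Their common neighbor in $S$ is not $h_1$, which misses $v_{j-1}$, and not $h_0$, which misses $v_{k+1}$. So it is a rim vertex, and $k+1=(j-1)\pm2$ in $\mathbb Z_n$. The lower sign gives $k=j-4\not\equiv j\pmod 3$, which is impossible as both centers have class $2$. The upper sign gives $k=j$. So $R$ is a single block and $S=\{h_0,h_1,v_{j-1},v_j,v_{j+1}\}$. Its center $v_j$ has class $2$, so it is adjacent to $h_0$ and $h_1$ as well as to $v_{j-1}$ and $v_{j+1}$. This contradicts (C).
\end{proof}

\begin{remark}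
The hypothesis on isolated vertices cannot be dropped. The set $S$ at the end of the proof induces in $J_m$ two triangles, $h_0v_{j-1}v_j$ and $h_1v_jv_{j+1}$, that share $v_j$. In $G_m$ it induces a $4$-cycle and an isolated vertex, the configuration at which forcing stalled in Example~\ref{ex:rook}, with domination number $3$. Such subgraphs do no harm, because both parameters add over components.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}, Corollary~\ref{cor:main} and Theorem~\ref{thm:lambda}(i),(ii)]
Theorem~\ref{thm:main} and Corollary~\ref{cor:main} are the case $\gamma'=\gamma_{1/2}$ of Theorem~\ref{thm:lambda}(i). So let $\lambda<1$, let $\gamma'$ be $\gamma_\lambda$ or $\gamma^*_\lambda$, and let $m\ge2$.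

Let $H$ be a proper induced subgraph of $G_m$ and $K$ a component of $H$. If $K$ has one vertex, then $\gamma(K)=1$. Otherwise $K$ is a proper induced subgraph of $G_m$ without isolated vertices, and $\gamma(K)\le2$ by Proposition~\ref{prop:rigid}. Lemma~\ref{lem:basic}(d) gives $\gamma'(H)=\gamma(H)$.

It remains to compute $\gamma'(G_m)$. Since $\gamma(G_m)=3$ by Proposition~\ref{prop:parameters}, parts (a) and (c) of Lemma~\ref{lem:basic} give $2\le\gamma'(G_m)\le3$. If $\lambda\ge\frac12$, then every set of two vertices is feasible by Lemma~\ref{lem:pairs}(a), as $G_m$ has diameter $2$. So $\gamma'(G_m)=2$ and $G_m$ is minimal $\gamma'$-bad. The orders $3m+3$ are unbounded, and Lemma~\ref{lem:obstruction}, applied to the class of all graphs, shows that no finite set of forbidden induced subgraphs suffices. This proves (i). If $\lambda<\frac12$, then a feasible set of two vertices would dominate $G_m$ by Lemma~\ref{lem:pairs}(b). So $\gamma'(G_m)=3=\gamma(G_m)$, which completes the proof of (ii).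
\end{proof}

\begin{remark}
The assumption $m\ge2$ was used twice: for the common neighbor $v_{j+3}$ in Proposition~\ref{prop:parameters}, and for the absence of triangles in the rim in Proposition~\ref{prop:rigid}. For $m=1$ the same definition gives a triangle $h_0h_1h_2$ with a pendant vertex $v_i$ at each $h_i$. This graph has diameter $3$, and the rim is a triangle in its complement, so both arguments break down.
\end{remark}

\section{Independence number and partitions into cliques}\label{sec:alpha}

The link between the two parameters in Theorem~\ref{thm:alpha} is the inequality $\gamma(H)\le\alpha(H)$. It holds because a maximal independent set is dominating: a vertex with no neighbor in the set could be added to it.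

\begin{proof}[Proof of Theorem~\ref{thm:alpha}]
(i) Let $H$ be an induced subgraph of $G$. Every component $K$ of $H$ satisfies $\gamma(K)\le\alpha(K)\le\alpha(G)\le2$, and Lemma~\ref{lem:basic}(d) gives $\gamma_e(H)=\gamma(H)$.

(ii) Both classes are hereditary; for the second one, restrict the partition to the induced subgraph. By Theorem~\ref{thm:main} and Lemma~\ref{lem:obstruction} it suffices to show that each class contains $G_m$ for infinitely many $m$. An independent set of $G_m$ is a clique of $J_m$. Such a clique contains at most one hub, and at most two rim vertices since the rim has no triangle. So $\alpha(G_m)\le3$ for all $m\ge2$. If $m$ is even, then $n=3m$ is even, the parity of $j\in\mathbb Z_n$ is well defined, and consecutive rim vertices have indices of different parity. Then the hubs, the $v_j$ with $j$ even and the $v_j$ with $j$ odd are three cliques of $G_m$ that partition its vertex set.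
\end{proof}

The number three is optimal in both statements of (ii). An independent set meets each clique in at most one vertex, so a graph partitioned into two cliques has $\alpha\le2$. By (i), for the graphs with $\alpha\le2$ and for those partitioned into two cliques the equivalence holds with $\mathcal F=\emptyset$.

\section{No decay}\label{sec:one}

For $\lambda=1$ a single vertex reaches its whole component at full strength. Lemma~\ref{lem:basic}(c) fails, as $P_4$ shows, so bad graphs appear already at $\gamma'=1$, $\gamma=2$, and the list of obstructions becomes finite. We write $N[x]$ for the set consisting of $x$ and its neighbors.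

\begin{proof}[Proof of Theorem~\ref{thm:lambda}(iii)]
Let $\lambda=1$ and let $H$ be a graph with $c$ components. We claim that $\gamma'(H)=c$. The lower bound is Lemma~\ref{lem:basic}(a). Conversely, let $D$ contain exactly one vertex of each component, let $u\notin D$, and let $v$ be the vertex of $D$ in the component of $u$. A path from $u$ to $v$ has no internal vertex in $D$, so the distance is finite in both variants and $u$ has weight $1$.

Since $\gamma$ adds over components, $\gamma(H)=\gamma'(H)$ holds exactly when every component of $H$ has domination number $1$. Hence $\gamma'=\gamma$ holds for all induced subgraphs of $G$ if and only if every connected induced subgraph of $G$ has a vertex adjacent to all its other vertices. The graphs $P_4$ and $C_4$ are connected and have maximum degree $2$ on four vertices, so they have no such vertex. This proves that $G$ must be $\{P_4,C_4\}$-free.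

Conversely, let $H$ be connected and $\{P_4,C_4\}$-free, and let $v$ be a vertex of maximum degree in $H$, the only reasonable candidate. Suppose that $v$ is not adjacent to all other vertices. As $H$ is connected, some vertex $u$ is at distance $2$ from $v$, along a path $v\,w\,u$. Then $u\in N[w]\setminus N[v]$, while $|N[v]|\ge|N[w]|$, so there is a vertex $t\in N[v]\setminus N[w]$. Since $v,w\in N[w]$ and $u\notin N[v]$, the vertices $t,v,w,u$ are distinct. Among them $tv$, $vw$, $wu$ are edges and $tw$, $vu$ are not. So they induce $C_4$ if $tu$ is an edge and $P_4$ otherwise, a contradiction. Applying this to the connected induced subgraphs of a $\{P_4,C_4\}$-free graph $G$ completes the proof.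
\end{proof}

\begin{thebibliography}{1}

\bibitem{HJR}
Michael A. Henning, Simon J\"ager and Dieter Rautenbach,
\emph{Hereditary Equality of Domination and Exponential Domination},
arXiv:1605.05056 (2016).

\end{thebibliography}
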